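\title{Graphical matroids with the same Tutte polynomial of genus two}

\begin{abstract}
The Tutte polynomial of genus two of a matroid records, for every pair of subsets $A_1,A_2$ of the ground set, the sizes and ranks of $A_1$, $A_2$, $A_1\cap A_2$ and $A_1\cup A_2$. We show that it does not determine graphical matroids. The counterexample has six parallel classes on which the symmetries of the rest of the graph act as the alternating group. A pair of subsets meets a parallel class in only five ways, so the polynomial cannot tell the alternating group from the symmetric group. The same mechanism defeats every fixed genus $g$, even among simple, bipartite, highly connected graphs and for the invariant that records all Boolean combinations of $g$ subsets. That invariant is, however, complete for matroids with at most $2^g$ elements.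
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $M=(E,\mathcal I)$ be a matroid on a finite set $E$. The rank $\rho(A)$ of $A\subseteq E$ is the largest size of an independent subset of $A$. Two matroids $(E,\mathcal I)$ and $(E',\mathcal I')$ are \emph{isomorphic} if there is a bijection $\varphi:E\to E'$ such that $\varphi$ and $\varphi^{-1}$ map independent sets to independent sets. Since $I$ is independent exactly when $\rho(I)=|I|$, the isomorphisms are the bijections that preserve the rank of every subset. Graphs are finite and may have parallel edges. The \emph{cycle matroid} $M(G)$ of a graph $G=(V,E)$ has as independent sets the edge sets of forests, and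
\begin{equation}\label{eq:rank}
\rho(A)=|V|-\kappa(A),
\end{equation}
where $\kappa(A)$ is the number of components of the spanning subgraph $(V,A)$. A matroid is \emph{graphical} if it is the cycle matroid of a graph.

The classical Tutte polynomial is
\[
T^{(1)}(M;x,y)=\sum_{A\subseteq E}(x-1)^{\rho(E)-\rho(A)}(y-1)^{|A|-\rho(A)} .
\]
The \emph{Tutte polynomial of genus $2$} is the polynomial in eight variables
\[
T^{(2)}(M;x_1,y_1,\dots,x_4,y_4)=\sum_{A_1,A_2\subseteq E}\ \prod_{j=1}^4(x_j-1)^{\rho(E)-\rho(B_j)}(y_j-1)^{|B_j|-\rho(B_j)},
\]
where $(B_1,B_2,B_3,B_4)=(A_1,\,A_2,\,A_1\cap A_2,\,A_1\cup A_2)$. We always write $u=x-1$ and $v=y-1$, with the same subscripts as $x$ and $y$. For $g\in\{1,2\}$, a matroid $M$ is \emph{$T^{(g)}$-unique} if every matroid $M'$ with $T^{(g)}(M')=T^{(g)}(M)$ is isomorphic to $M$.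

In the variables $u,v$ both polynomials are counting devices. The rank $\rho(E)$ is the degree in $u$, or in $u_1$, and once it is known, the two exponents $\rho(E)-\rho(B)$ and $|B|-\rho(B)$ determine $|B|$ and $\rho(B)$. So $T^{(1)}$ is the table of the numbers of subsets with given size and rank, and $T^{(2)}$ is the table of the numbers of pairs $(A_1,A_2)$ with given sizes and ranks of the four sets that enter the submodular inequality $\rho(A_1)+\rho(A_2)\ge\rho(A_1\cap A_2)+\rho(A_1\cup A_2)$. The second table contains the first: setting all variables $u_j,v_j$ equal to $1$ gives $4^{|E|}$, and doing so only for $j=2,3,4$ gives $2^{|E|}\,T^{(1)}(M;x_1,y_1)$. Hence a $T^{(1)}$-unique matroid is $T^{(2)}$-unique.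

Bollob\'as, Pebody and Riordan conjectured that almost all graphical matroids are $T^{(1)}$-unique. The word ``almost'' cannot be dropped: Section~\ref{sec:wheel} contains two graphs with $18$ edges, different cycle matroids and the same $T^{(1)}$. But $T^{(2)}$ also sees how two subsets lie relative to each other, and it does separate those two graphs. One may therefore guess that in genus $2$ the exceptions disappear. This is the question of Miezaki, Oura, Sakuma and Shinohara \cite{MOSS}:
\begin{center}
\emph{Are all graphical matroids $T^{(2)}$-unique?}
\end{center}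

The answer is no. Put $[k]=\{1,\dots,k\}$, let $\mathrm{Alt}_k<\mathrm{Sym}_k$ be the alternating and symmetric groups on $[k]$, with permutations composed from right to left, and let $\tau=(1\,2)$. Let $R=K_{6,361}$ be the complete bipartite graph with sides $[6]$ and $\{h\}\sqcup\mathrm{Alt}_6$. For a vector $m=(m_1,\dots,m_6)$ of positive integers, let $G_m$ be obtained from $R$ as follows:
\begin{itemize}
\item for $i\in[6]$ and $\alpha\in\mathrm{Alt}_6$, the edge $i\alpha$ is replaced by $\alpha^{-1}(i)$ parallel edges;
\item for $i\in[6]$, the edge $hi$ is replaced by a set $P_i$ of $m_i$ parallel edges, the $i$-th \emph{port}.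
\end{itemize}

\begin{theorem}\label{thm:two}
Let $m=(7,8,9,10,11,12)$ and $m'=(8,7,9,10,11,12)$. Then $T^{(2)}(M(G_m))=T^{(2)}(M(G_{m'}))$, but $M(G_m)\not\cong M(G_{m'})$. Hence not all graphical matroids are $T^{(2)}$-unique.
\end{theorem}

Both graphs have $367$ vertices and $360\cdot 21+57=7617$ edges. One could blame the failure on the parallel edges, on the small genus, or on the choice of only four combinations of $A_1$ and $A_2$. To exclude all three, we introduce the invariant that records everything about sizes and ranks in the Boolean algebra generated by $g$ subsets. For a $g$-tuple $A=(A_1,\dots,A_g)$ of subsets of $E$ and $\varepsilon\in\{0,1\}^g$, the \emph{atom} $A^\varepsilon$ is the set of all $e\in E$ such that, for each $a\in[g]$, we have $e\in A_a$ if and only if $\varepsilon_a=1$. The atoms are disjoint, cover $E$, and may be empty. For $b\subseteq\{0,1\}^g$ put $b(A)=\bigsqcup_{\varepsilon\in b}A^\varepsilon$. The sets $b(A)$ are all the members of the Boolean algebra generated by $A_1,\dots,A_g$. With two variables $u_b,v_b$ for each of the $2^{2^g}$ sets $b$, define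
\[
\mathcal T^{(g)}(M)=\sum_{A\in(2^E)^g}\ \prod_{b\subseteq\{0,1\}^g}u_b^{\,\rho(E)-\rho(b(A))}\,v_b^{\,|b(A)|-\rho(b(A))} .
\]
Setting $u_b=v_b=1$ for suitable $b$ gives every genus-$g$ polynomial that records only some of the Boolean combinations of $A_1,\dots,A_g$. Thus $\mathcal T^{(1)}$ specializes to $T^{(1)}$ by keeping $b=\{1\}$, and $\mathcal T^{(2)}$ specializes to $T^{(2)}$ by keeping $b=\{10,11\}$, $\{01,11\}$, $\{11\}$, $\{10,01,11\}$, which represent $A_1$, $A_2$, $A_1\cap A_2$, $A_1\cup A_2$.

A graph is \emph{$c$-connected} if it has more than $c$ vertices and remains connected after the deletion of any fewer than $c$ vertices.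

\begin{theorem}\label{thm:all}
For all $g\ge1$, $c\ge3$, $t\ge1$ there are $2^t$ simple, bipartite, $c$-connected graphs whose cycle matroids are pairwise non-isomorphic but all have the same $\mathcal T^{(g)}$.
\end{theorem}

So no fixed genus suffices. If the genus may grow with the ground set, the invariant becomes complete, for all matroids.

\begin{theorem}\label{thm:complete}
If $M$ is a matroid with $|E|\le2^g$ and $M'$ is a matroid with $\mathcal T^{(g)}(M)=\mathcal T^{(g)}(M')$, then $M\cong M'$.
\end{theorem}

\begin{corollary}\label{cor:growth}
Let $g(n)$ be the least $g\ge1$ such that $\mathcal T^{(g)}$ separates non-isomorphic graphical matroids on $n$ elements. Then $g(n)\le\lceil\log_2n\rceil$ for $n\ge2$, and $g(n)\to\infty$ as $n\to\infty$.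
\end{corollary}

We do not determine the exact growth rate of $g(n)$.

\section{Recovering a graph from its cycle matroid}\label{sec:whitney}

To show that two cycle matroids are not isomorphic we want to argue with vertices, which the matroid does not see in general: a path with three edges and the star $K_{1,3}$ have isomorphic cycle matroids, since all edge sets are independent in both. For $3$-connected graphs the vertices can be recovered.

We recall the notions involved. A \emph{circuit} is a minimal dependent set; the circuits of $M(G)$ are the edge sets of cycles. A \emph{cocircuit} is a minimal set $C$ with $\rho(E\setminus C)<\rho(E)$. For a connected graph $G$ the cocircuits of $M(G)$ are the minimal edge cuts, that is, the sets $\delta(X)$ of edges between $X$ and $V\setminus X$ where both induced subgraphs $G[X]$ and $G[V\setminus X]$ are nonempty and connected. The set $\delta(v)=\delta(\{v\})$ is the \emph{star} of $v$. A matroid is \emph{connected} if any two of its elements lie in a common circuit. In a simple $2$-connected graph any two edges lie on a common cycle, so its cycle matroid is connected.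 The following is a special case of Whitney's theorem.

\begin{lemma}\label{lem:whitney}
Let $G$ and $G'$ be simple $3$-connected graphs. Every isomorphism $\varphi:M(G)\to M(G')$ is induced by a graph isomorphism $\theta:G\to G'$.
\end{lemma}

\begin{proof}
We characterize the stars in matroid terms. Let $\delta(X)$ be a cocircuit such that $X$ and $V\setminus X$ both have at least two vertices. Both sides are connected, so each contains an edge, and after the deletion of $\delta(X)$ no cycle contains edges from both sides. So $M(G)\setminus\delta(X)$ is not connected. Every other cocircuit is a star. Conversely, for each vertex $v$ the graph $G-v$ is $2$-connected, because $G$ is $3$-connected; hence $\delta(v)$ is a cocircuit and $M(G)\setminus\delta(v)=M(G-v)$ is connected. Thus the stars are exactly the cocircuits whose deletion leaves a connected matroid. The same holds in $G'$, so $\varphi$ maps the stars of $G$ bijectively to the stars of $G'$.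

Each star has at least three edges and two stars share at most one edge, so distinct vertices have distinct stars. This defines a bijection $\theta:V(G)\to V(G')$ with $\varphi(\delta(v))=\delta(\theta(v))$. An edge $vw$ lies in the stars of $v$ and $w$, so $\varphi(vw)$ lies in the stars of $\theta(v)$ and $\theta(w)$ and is the edge $\theta(v)\theta(w)$. As $\varphi$ is a bijection of the edge sets, $\theta$ is a graph isomorphism.
\end{proof}

For a simple graph $R$ and a function $\mu:E(R)\to\mathbb Z_{>0}$, let $R^\mu$ be the graph in which each edge $e$ of $R$ is replaced by a \emph{bundle} of $\mu(e)$ parallel edges. For $A\subseteq E(R^\mu)$ let $\operatorname{supp}A\subseteq E(R)$ be the set of edges whose bundles meet $A$. The components of $(V,A)$ depend only on which pairs of vertices are joined, so \eqref{eq:rank} gives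
\begin{equation}\label{eq:supp}
\rho(A)=\rho_R(\operatorname{supp}A),
\end{equation}
where $\rho_R$ is the rank function of $M(R)$.

\begin{lemma}\label{lem:bundle}
Let $R$ be simple and $3$-connected. If $M(R^\mu)\cong M(R^{\mu'})$, then $R$ has an automorphism $\theta$ with $\mu'(\theta(e))=\mu(e)$ for all $e\in E(R)$.
\end{lemma}

\begin{proof}
Two distinct edges lie in the same bundle if and only if they form a circuit. So an isomorphism $\varphi$ maps bundles onto bundles and induces a permutation $\bar\varphi$ of $E(R)$ with $\mu'\circ\bar\varphi=\mu$. Applying \eqref{eq:supp} to unions of bundles shows that $\bar\varphi$ preserves $\rho_R$. By Lemma~\ref{lem:whitney}, $\bar\varphi$ is induced by an automorphism of $R$.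
\end{proof}

\section{Three ports in genus one}\label{sec:wheel}

The whole method is visible for $T^{(1)}$ on seven vertices. Let $R_6$ be the wheel with hub $h$ and rim $1,a,2,b,3,c$ in cyclic order. It is $3$-connected: after the deletion of two vertices either the hub survives and is adjacent to all other vertices, or a path on the rim remains. For $m=(m_1,m_2,m_3)$ let $H_m$ be obtained from $R_6$ by doubling the rim edges $a2$, $b3$, $c1$ and replacing the spoke $hi$ by a port $P_i$ of $m_i$ parallel edges, for $i=1,2,3$. The alternation of single and double edges gives the rim a sense of rotation. We compare $m=(1,2,3)$ and $m'=(2,1,3)$; see Figure~\ref{fig:wheel}.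

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.6,every node/.style={font=\small}]
\foreach \x/\y/\z in {0/1/2,3.2/2/1}{
\begin{scope}[xshift=\x cm]
\draw (150:1)--(90:1) (30:1)--(-30:1) (-90:1)--(210:1);
\draw (0,0)--(90:1) (0,0)--(-30:1) (0,0)--(210:1);
\draw[double,double distance=2pt] (90:1)--(30:1) (-30:1)--(-90:1) (210:1)--(150:1);
\draw[very thick] (0,0)--node[fill=white,inner sep=1pt]{$\times\y$}(150:1);
\draw[very thick] (0,0)--node[fill=white,inner sep=1pt]{$\times\z$}(30:1);
\draw[very thick] (0,0)--node[fill=white,inner sep=1pt]{$\times3$}(-90:1);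
\foreach \w/\n in {150/1,90/a,30/2,-30/b,-90/3,210/c}{
\fill (\w:1) circle (1.3pt); \node at (\w:1.2) {$\n$};}
\fill (0,0) circle (1.3pt); \node at (0:0.22) {$h$};
\end{scope}}
\end{tikzpicture}
\caption{The graphs $H_{(1,2,3)}$ (left) and $H_{(2,1,3)}$ (right). A double line is a pair of parallel edges, and a thick spoke marked $\times n$ is a bundle of $n$ parallel edges. The cycle matroids are not isomorphic; they have the same Tutte polynomial $T^{(1)}$ and different $T^{(2)}$.}
\label{fig:wheel}
\end{figure}

\emph{The matroids are not isomorphic.} Otherwise Lemma~\ref{lem:bundle} gives an automorphism $\theta$ of $R_6$ that carries the multiplicities of $H_m$ to those of $H_{m'}$. It fixes $h$, the only vertex of degree $6$. Matching the spokes of multiplicity $3$ and $2$ gives $\theta(3)=3$ and $\theta(2)=1$, so $\theta$ is the reflection of the rim that fixes $3$ and $a$ and exchanges $b$ and $c$. It maps the double edge $b3$ to the single edge $c3$, a contradiction. The spokes $ha,hb,hc$ are there to make this argument possible. Without them, exchanging the single and the double edge at $a$ would not change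 the edge sets of cycles, and doing so at $a$, $b$ and $c$ would reverse the sense of rotation without changing the matroid.

\emph{The polynomials $T^{(1)}$ are equal.} Let $E_0$ be the set of the $12$ non-port edges. A set $A$ of edges of $H_m$ consists of $D=A\cap E_0$ and of the parts $A\cap P_i$. By \eqref{eq:supp}, the rank of $A$ depends on the parts only through the set $J=\{i:A\cap P_i\ne\emptyset\}$; it equals $\lambda(D,J)=\rho_{R_6}(\operatorname{supp}D\cup\{hi:i\in J\})$, which does not involve $m$. The nonempty subsets $C$ of an $n$-set have $\sum_C v^{|C|}=(1+v)^n-1=y^n-1$. Grouping the sets $A$ by $J$, we obtain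
\[
T^{(1)}(M(H_m))=\sum_{J\subseteq[3]}W(J)\prod_{i\in J}(y^{m_i}-1),\qquad W(J)=\sum_{D\subseteq E_0}u^{6-\lambda(D,J)}v^{|D|-\lambda(D,J)} .
\]
Here $W(J)$ is a Laurent polynomial in $u,v$. The rotation $1\mapsto2\mapsto3\mapsto1$, $a\mapsto b\mapsto c\mapsto a$ preserves the multiplicities in $E_0$, so $W(J)$ is unchanged when $J$ is rotated. The rotations are transitive on the subsets of $[3]$ of each size, so $W(J)=W_{|J|}$ depends on $|J|$ only. With $z_i=y^{m_i}-1$,
\[
T^{(1)}(M(H_m))=W_0+W_1(z_1+z_2+z_3)+W_2(z_1z_2+z_1z_3+z_2z_3)+W_3z_1z_2z_3 ,
\]
which is symmetric in $m_1,m_2,m_3$. The graph on $E_0$ has only the rotations $\mathrm{Alt}_3$ as symmetries of its ports, but a set $A$ puts each port into one of two states, met or not met, and a pattern of two states on three ports cannot show a sense of rotation.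

\emph{The polynomials $T^{(2)}$ differ.} Both matroids have rank $6$, so $T^{(2)}$ determines the number $\nu$ of pairs $(A_1,A_2)$ with $\rho(A_1)=\rho(A_2)=2$, $|A_1|=6$, $|A_2|=4$ and $|A_1\cap A_2|=1$. A set of rank $2$ lies in two bundles or in the three bundles of a triangle. Two bundles have at most $3+2$ edges, the triangle $h3c$ has $3+1+1$ edges, and a triangle that avoids $P_3$ has at most $2+2+1$ edges. So in both graphs $A_1$ is the set $F$ of the six edges of the triangle $hb3$. The set $A_2$ has one edge in $F$ and three edges outside $F$, where all bundles have size at most $2$. So $A_2$ meets three bundles and lies in another triangle that shares a bundle with $hb3$, namely $h3c$ or $h2b$. Outside $F$, the triangle $h3c$ has two edges and the triangle $h2b$ has $m_2+1$ edges. Hence $\nu=1$ for $m=(1,2,3)$, with $A_2=P_2\cup\{2b,hb\}$, and $\nu=0$ for $m'=(2,1,3)$.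

In this witness, $P_1$ is met by neither set, $P_2$ by $A_2$ alone, and $P_3$ by $A_1$ alone. A pair of sets can put three ports into three different states, and this reveals the orientation. To defeat $T^{(2)}$ we need more ports than states, and a graph that is to them what the oriented rim is to three ports.

\section{More ports than states}\label{sec:pigeon}

We isolate the algebraic step, in the form needed for both Theorem~\ref{thm:two} (where $t=1$) and Theorem~\ref{thm:all}. Let $\mathcal S$ be a finite nonempty set of \emph{states}. The group $\mathrm{Sym}_k^t$ acts on $\mathcal S^{[t]\times[k]}$ by $(\sigma s)_{\ell i}=s_{\ell,\sigma_\ell^{-1}(i)}$ for $\sigma=(\sigma_1,\dots,\sigma_t)$. For $m:[t]\times[k]\to\mathbb Z_{>0}$ put $(m\circ\sigma)_{\ell i}=m_{\ell,\sigma_\ell(i)}$.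

\begin{lemma}\label{lem:pigeon}
Let $k>|\mathcal S|$, let $K$ be a commutative ring, let $W:\mathcal S^{[t]\times[k]}\to K$ be invariant under $\mathrm{Alt}_k^t$, and let $w_n:\mathcal S\to K$ for $n\ge1$ be arbitrary. Put
\[
Z(m)=\sum_{s\in\mathcal S^{[t]\times[k]}}W(s)\prod_{\ell,i}w_{m_{\ell i}}(s_{\ell i}).
\]
Then $W$ is invariant under $\mathrm{Sym}_k^t$, and $Z(m\circ\sigma)=Z(m)$ for all $\sigma\in\mathrm{Sym}_k^t$.
\end{lemma}

\begin{proof}
Fix $s$ and $\sigma$. For each $\ell$ there are $i\ne j$ with $s_{\ell i}=s_{\ell j}$, because $k>|\mathcal S|$. Let $\pi_\ell=(i\,j)$ if $\sigma_\ell$ is odd and $\pi_\ell=\mathrm{id}$ if $\sigma_\ell$ is even. Then $\pi=(\pi_1,\dots,\pi_t)$ fixes $s$ and $\sigma\pi\in\mathrm{Alt}_k^t$, so $W(\sigma s)=W(\sigma\pi s)=W(s)$. Reindexing the product by $j=\sigma_\ell(i)$ and then the sum by $s'=\sigma s$,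
\[
Z(m\circ\sigma)=\sum_sW(s)\prod_{\ell,j}w_{m_{\ell j}}\big((\sigma s)_{\ell j}\big)=\sum_{s'}W(\sigma^{-1}s')\prod_{\ell,j}w_{m_{\ell j}}(s'_{\ell j})=Z(m).\qedhere
\]
\end{proof}

The hypothesis $k>|\mathcal S|$ is needed: if $2\le k\le|\mathcal S|$, a vector $s\in\mathcal S^k$ with distinct entries has $k!$ images under $\mathrm{Sym}_k$ and only $k!/2$ under $\mathrm{Alt}_k$, so the indicator function of its $\mathrm{Alt}_k$-orbit is not $\mathrm{Sym}_k$-invariant.

\section{Six ports in genus two}\label{sec:six}

We prove Theorem~\ref{thm:two}. For $k=3$ the group $\mathrm{Alt}_k$ is a group of rotations, and a rim realizes it. For $k=6$ the vertices $\alpha\in\mathrm{Alt}_6$ of $G_m$ take over this role. The vertex $\alpha$ is joined to $\alpha(j)$ by $j$ edges, so it lists the elements of $[6]$ in the order $\alpha(1),\dots,\alpha(6)$. The graph contains one vertex for each even ordering and none for the odd ones. A permutation of $[6]$ preserves the set of even orderings exactly when it is even.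

\subsection*{Equality of the polynomials}
Let $m$ be arbitrary, and let $E_0$ be the set of non-port edges of $G_m$, which does not depend on $m$. The rank of $M(G_m)$ is $r=366$. For $D\subseteq E_0$ and $J\subseteq[6]$ put $\lambda(D,J)=\rho_R(\operatorname{supp}D\cup\{hi:i\in J\})$. By \eqref{eq:supp}, for all $B\subseteq E(G_m)$,
\begin{equation}\label{eq:lambda}
\rho(B)=\lambda\big(B\cap E_0,\ \{i:B\cap P_i\ne\emptyset\}\big).
\end{equation}

A pair $(A_1,A_2)$ contributes four ranks, so for each port we must know which of $B_1,\dots,B_4$ meet it. The \emph{state} of a pair $(C_1,C_2)$ of sets is the vector in $\{0,1\}^4$ whose coordinates are $1$ or $0$ according to whether $C_1$, $C_2$, $C_1\cap C_2$, $C_1\cup C_2$ are nonempty or empty. The fourth coordinate is the maximum of the first two, and the third can be $1$ only if the first two are both $1$. So the state lies in the five-element set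
\[
\mathcal S=\{0000,\ 1001,\ 0101,\ 1101,\ 1111\}.
\]
The \emph{state vector} $s\in\mathcal S^6$ of $(A_1,A_2)$ has as $i$-th entry $s_i$ the state of $(A_1\cap P_i,A_2\cap P_i)$. For $s\in\mathcal S^6$ and $j\in[4]$ let $J_j(s)$ be the set of $i$ such that the $j$-th coordinate of $s_i$ is $1$; for the state vector of $(A_1,A_2)$ this is $\{i:B_j\cap P_i\ne\emptyset\}$.

For $D_1,D_2\subseteq E_0$ let $D^{(1)},\dots,D^{(4)}$ denote $D_1$, $D_2$, $D_1\cap D_2$, $D_1\cup D_2$. In the ring of Laurent polynomials in the $u_j,v_j$ define
\begin{align*}
W(s)&=\sum_{D_1,D_2\subseteq E_0}\ \prod_{j=1}^4u_j^{\,r-\lambda(D^{(j)},J_j(s))}\,v_j^{\,|D^{(j)}|-\lambda(D^{(j)},J_j(s))}&&(s\in\mathcal S^6),\\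
w_n(s)&=\sum_{(C_1,C_2)}v_1^{|C_1|}v_2^{|C_2|}v_3^{|C_1\cap C_2|}v_4^{|C_1\cup C_2|}&&(s\in\mathcal S),
\end{align*}
where the last sum is over the pairs of subsets of a fixed $n$-set that have state $s$. For instance $w_n(0000)=1$ and $w_n(1001)=(1+v_1v_4)^n-1$; the values play no role. A pair $(A_1,A_2)$ with state vector $s$ is the same as a pair $(D_1,D_2)$ in $E_0$ together with a pair of state $s_i$ in $P_i$ for each $i$, all chosen independently. Then $B_j\cap E_0=D^{(j)}$, the rank $\rho(B_j)$ equals $\lambda(D^{(j)},J_j(s))$ by \eqref{eq:lambda}, and $|B_j|=|D^{(j)}|+\sum_i|B_j\cap P_i|$. Grouping the pairs by their state vector gives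
\begin{equation}\label{eq:split2}
T^{(2)}(M(G_m))=\sum_{s\in\mathcal S^6}W(s)\prod_{i=1}^6w_{m_i}(s_i),
\end{equation}
where $W$ does not depend on $m$.

Next, $W$ is invariant under $\mathrm{Alt}_6$. Let $\gamma\in\mathrm{Alt}_6$. The map $\psi:h\mapsto h$, $i\mapsto\gamma(i)$, $\alpha\mapsto\gamma\alpha$ is an automorphism of $R$; here $\gamma\alpha\in\mathrm{Alt}_6$ because $\gamma$ is even. It preserves the multiplicities in $E_0$, since $(\gamma\alpha)^{-1}(\gamma(i))=\alpha^{-1}(i)$. Choosing bijections between corresponding bundles, we get a bijection $\varphi:E_0\to E_0$ with $\operatorname{supp}\varphi(D)=\psi(\operatorname{supp}D)$. As $\psi$ maps $hi$ to $h\gamma(i)$, we have $\lambda(\varphi(D),\gamma(J))=\lambda(D,J)$. The definition of the action gives $J_j(\gamma s)=\gamma(J_j(s))$. A bijection preserves sizes, intersections and unions, so substituting $\varphi(D_1),\varphi(D_2)$ for $D_1,D_2$ in the sum $W(\gamma s)$ turns it term by term into $W(s)$.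

Since $6>5=|\mathcal S|$, Lemma~\ref{lem:pigeon} with $t=1$ applies to \eqref{eq:split2} and shows that $T^{(2)}(M(G_{m\circ\sigma}))=T^{(2)}(M(G_m))$ for all $\sigma\in\mathrm{Sym}_6$. The vectors in the theorem satisfy $m'=m\circ\tau$.

\subsection*{Non-isomorphism}
Let $m,m'$ be as in the theorem and suppose that $M(G_m)\cong M(G_{m'})$. The graph $R$ is simple and $3$-connected, because deleting two vertices leaves a complete bipartite graph with two nonempty sides. By Lemma~\ref{lem:bundle} there is an automorphism $\theta$ of $R$ that carries the multiplicities of $G_m$ to those of $G_{m'}$. The vertices of $[6]$ have degree $361$ in $R$ and the others have degree $6$, so $\theta$ preserves the two sides. In both graphs $h$ is the only vertex of $\{h\}\sqcup\mathrm{Alt}_6$ that is incident with bundles of size greater than $6$; this is why the $m_i$ were chosen above $6$. So $\theta(h)=h$. Comparing the ports gives $m_i=m'_{\theta(i)}=m_{\tau(\theta(i))}$. The $m_i$ are distinct, so $\tau(\theta(i))=i$ for all $i$, that is, $\theta|_{[6]}=\tau$.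

Let $\beta=\theta(\mathrm{id})\in\mathrm{Alt}_6$. The bundle between $i$ and $\mathrm{id}$ has size $i$, and its image, the bundle between $\tau(i)$ and $\beta$, has size $\beta^{-1}(\tau(i))$. Hence $\beta^{-1}(\tau(i))=i$ for all $i$, so $\beta=\tau$. But $\beta$ is even and $\tau$ is odd. This contradiction completes the proof of Theorem~\ref{thm:two}. \qed

\section{Simple highly connected graphs in every genus}\label{sec:all}

We prove Theorem~\ref{thm:all}. The graphs $G_m$ store their numbers in parallel edges, which are now forbidden. We store them in vertices instead: a bundle of $n$ edges becomes a set of $n$ new vertices adjacent to both ends. These vertices have small degree, so we join each of them to a fixed set $H$ of $c$ hubs, which makes the graph $c$-connected. The price is that a port now touches the rest of the graph in $c+1$ vertices instead of two. What an edge set in a port tells the rest of the graph is then a partition of these $c+1$ vertices; in Section~\ref{sec:six} it was a partition of $\{h,i\}$, joined or not joined. The number of states grows but depends only on $c$ and $g$, and we take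 one port more. To get $2^t$ graphs we use $t$ blocks of ports and choose a parity in each.

\subsection*{The graphs}
Let $\mathrm{Bell}(n)$ be the number of partitions of an $n$-set; the partitions of $[n]$ into intervals show that $\mathrm{Bell}(n)\ge2^{n-1}$. Put $q=\mathrm{Bell}(c+1)^{2^{2^g}}$ and $k=q+1$. Then $k\ge2^c+1\ge c+3\ge6$ as $c\ge3$, so $k(k+1)/2>c+2$. For $m:[t]\times[k]\to\mathbb Z_{>0}$ let $\Gamma_m$ be the graph with five classes of vertices:
\begin{itemize}
\item a set $H$ of $c$ \emph{hubs}; \emph{port vertices} $p_{\ell i}$ for $(\ell,i)\in[t]\times[k]$; \emph{order vertices} $o_{\ell\alpha}$ for $(\ell,\alpha)\in[t]\times\mathrm{Alt}_k$;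
\item the set $Q$ of \emph{link vertices} $(\ell,i,\alpha,a)$ with $1\le a\le\alpha^{-1}(i)$, each adjacent to $p_{\ell i}$, to $o_{\ell\alpha}$ and to all hubs;
\item the set $P=\bigsqcup_{\ell,i}P_{\ell i}$ of \emph{weight vertices}, with $|P_{\ell i}|=m_{\ell i}$, each vertex of $P_{\ell i}$ adjacent to $p_{\ell i}$ and to all hubs.
\end{itemize}
There are no other edges. So $\Gamma_m$ is simple and bipartite, with $P\cup Q$ as one side. Fix an injective $m$, and for $\eta\in\{0,1\}^t$ put $m^\eta_{\ell i}=m_{\ell,\tau^{\eta_\ell}(i)}$. The $2^t$ graphs of the theorem are the $\Gamma_{m^\eta}$.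

We compute the degrees in $\Gamma_m$. Weight vertices have degree $c+1$ and link vertices $c+2$. The vertex $o_{\ell\alpha}$ has degree $\sum_i\alpha^{-1}(i)=k(k+1)/2$. Since $\mathrm{Alt}_k$ is transitive on $[k]$, for given $i,j$ exactly $|\mathrm{Alt}_k|/k=(k-1)!/2$ elements $\alpha$ have $\alpha^{-1}(i)=j$. So $p_{\ell i}$ has $\frac{(k-1)!}2\cdot\frac{k(k+1)}2=\frac{(k+1)!}4$ neighbors in $Q$ and $m_{\ell i}$ neighbors in $P$. A hub has degree $N=|P|+|Q|=\sum_{\ell,i}m_{\ell i}+tk\frac{(k+1)!}4$. As $(k-1)!/2>1$ and $tk>1$,
\begin{equation}\label{eq:deg}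
c+1<c+2<\frac{k(k+1)}2<m_{\ell i}+\frac{(k+1)!}4<N .
\end{equation}

\subsection*{Connectivity}
Delete fewer than $c$ vertices. Some hub $h$ survives, and it is adjacent to all surviving vertices of $P\cup Q$. Every other vertex has all its neighbors in $P\cup Q$ and, by \eqref{eq:deg}, more than $c$ of them. It keeps one, which joins it to $h$. So $\Gamma_m$ is $c$-connected.

\subsection*{Equality of the polynomials}
Let $V$ and $E$ be the vertex and edge sets of $\Gamma_m$. Let $\Gamma_0=\Gamma_m-P$, with vertex set $V_0$ and edge set $E_0$; it does not depend on $m$. Let $E_{\ell i}$ be the set of edges with an end in $P_{\ell i}$. No two vertices of $P$ are adjacent, so $E=E_0\sqcup\bigsqcup_{\ell,i}E_{\ell i}$. By \eqref{eq:rank} we have to count components, and the first step is to split this count along the decomposition of $E$.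

Let $H^*=H\sqcup\{*\}$, and let $K_{n,H^*}$ be the complete bipartite graph between an $n$-set and $H^*$. For an edge set $F$ of $K_{n,H^*}$ let $\pi(F)$ be the partition of $H^*$ in which two vertices are in the same class if a path in $F$ joins them, and let $\iota(F)$ be the number of vertices of the $n$-set that are incident with no edge of $F$. The edges of $E_{\ell i}$ form a copy of $K_{m_{\ell i},H^*}$ with $p_{\ell i}$ in the place of $*$, so $\pi(F)$ and $\iota(F)$ are defined for $F\subseteq E_{\ell i}$. For $D\subseteq E_0$ and a family $\pi=(\pi_{\ell i})$ of partitions of $H^*$, let $\kappa(D;\pi)$ be the number of classes of the equivalence relation on $V_0$ generated by the edges of $D$ and by the partitions $\pi_{\ell i}$, each read on $H\cup\{p_{\ell i}\}$. We claim that for $B\subseteq E$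
\begin{equation}\label{eq:kappa}
\kappa(B)=\kappa\big(B\cap E_0;\,(\pi(B\cap E_{\ell i}))_{\ell,i}\big)+\sum_{\ell,i}\iota(B\cap E_{\ell i}).
\end{equation}
All neighbors of a vertex of $P$ lie in $V_0$, so the components of $(V,B)$ that avoid $V_0$ are the isolated vertices in $P$; the sum counts them. The other components correspond to the classes of the relation ``joined by a path in $B$'' on $V_0$. This relation contains the generators of the relation counted by the first term. Conversely, cut a path in $B$ between two vertices of $V_0$ at its visits to $V_0$. Each piece is an edge of $B\cap E_0$ or a path with two edges through a vertex of some $P_{\ell i}$; in the second case both edges lie in $B\cap E_{\ell i}$ and the ends are in one class of $\pi(B\cap E_{\ell i})$. So the two relations coincide, which proves \eqref{eq:kappa}.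

Now consider $g$-tuples. For a tuple $A$ in $E$ and $Y\subseteq E$ let $A|_Y=(A_1\cap Y,\dots,A_g\cap Y)$, regarded as a tuple in the ground set $Y$, so that its atoms are subsets of $Y$. Whether $e\in Y$ belongs to $A^\varepsilon$ depends only on which $A_a$ contain $e$. Hence
\begin{equation}\label{eq:restrict}
b(A)\cap Y=b(A|_Y)\qquad\text{for all }b\subseteq\{0,1\}^g .
\end{equation}
Let $\mathcal S$ be the set of families $(\pi^b)_b$ of partitions of $H^*$ indexed by the subsets $b$ of $\{0,1\}^g$; then $|\mathcal S|=q$. The \emph{state} of a $g$-tuple $F$ of edge sets of $K_{n,H^*}$ is $(\pi(b(F)))_b\in\mathcal S$. For $s\in\mathcal S^{[t]\times[k]}$ let $s^b=(s^b_{\ell i})_{\ell,i}$ be the family of the $b$-components of its entries. Define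
\begin{align*}
W(s)&=\sum_{D\in(2^{E_0})^g}\ \prod_b(u_bv_b)^{\kappa(b(D);\,s^b)}\,v_b^{|b(D)|}&&\big(s\in\mathcal S^{[t]\times[k]}\big),\\
w_n(s)&=\sum_F\ \prod_b(u_bv_b)^{\iota(b(F))}\,v_b^{|b(F)|}&&(s\in\mathcal S),
\end{align*}
where $F$ runs over the $g$-tuples of edge sets of $K_{n,H^*}$ with state $s$. Since $\Gamma_m$ is connected, $\rho(E)=|V|-1$, and \eqref{eq:rank} gives
\[
u^{\rho(E)-\rho(B)}v^{|B|-\rho(B)}=u^{-1}v^{-|V|}\,(uv)^{\kappa(B)}\,v^{|B|}\qquad(B\subseteq E).
\]
A tuple $A$ in $E$ is the same as a tuple $D=A|_{E_0}$ together with tuples $A|_{E_{\ell i}}$, chosen independently. Apply \eqref{eq:kappa} to each $B=b(A)$, rewrite the intersections by \eqref{eq:restrict}, and group the tuples $A$ by the vector $s$ of the states of the $A|_{E_{\ell i}}$. The result is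
\begin{equation}\label{eq:splitg}
\mathcal T^{(g)}(M(\Gamma_m))=\Big(\prod_bu_b^{-1}v_b^{-|V|}\Big)\sum_{s\in\mathcal S^{[t]\times[k]}}W(s)\prod_{\ell,i}w_{m_{\ell i}}(s_{\ell i}).
\end{equation}
Here $W$ does not depend on $m$, and $|V|=|V_0|+\sum_{\ell,i}m_{\ell i}$ does not change when the values of $m$ are permuted.

Let $\gamma=(\gamma_1,\dots,\gamma_t)\in\mathrm{Alt}_k^t$. The map $\psi$ that fixes every hub and sends
\[
p_{\ell i}\mapsto p_{\ell,\gamma_\ell(i)},\qquad o_{\ell\alpha}\mapsto o_{\ell,\gamma_\ell\alpha},\qquad(\ell,i,\alpha,a)\mapsto(\ell,\gamma_\ell(i),\gamma_\ell\alpha,a)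
\]
is an automorphism of $\Gamma_0$; it maps $Q$ onto $Q$ because $(\gamma_\ell\alpha)^{-1}(\gamma_\ell(i))=\alpha^{-1}(i)$. It carries the partition $s^b_{\ell i}$ read on $H\cup\{p_{\ell i}\}$ to the same partition read on $H\cup\{p_{\ell,\gamma_\ell(i)}\}$, which is the partition that $(\gamma s)^b$ places there. So $\psi$ maps the generators of the relation counted by $\kappa(D';s^b)$ onto those of the relation counted by $\kappa(\psi(D');(\gamma s)^b)$, and the two numbers are equal for every $D'\subseteq E_0$. As $b(\psi(D))=\psi(b(D))$ for tuples $D$, substituting $\psi(D)$ for $D$ in $W(\gamma s)$ gives $W(\gamma s)=W(s)$. Since $k>q=|\mathcal S|$, Lemma~\ref{lem:pigeon} shows that \eqref{eq:splitg} is unchanged when $m$ is replaced by $m\circ\sigma$ with $\sigma\in\mathrm{Sym}_k^t$. Each $m^\eta$ has this form, so all $M(\Gamma_{m^\eta})$ have the same $\mathcal T^{(g)}$.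

\subsection*{Non-isomorphism}
Suppose that $M(\Gamma_{m^\eta})\cong M(\Gamma_{m^{\eta'}})$. The graphs are simple and $3$-connected, as $c\ge3$, so Lemma~\ref{lem:whitney} gives a graph isomorphism $\theta:\Gamma_{m^\eta}\to\Gamma_{m^{\eta'}}$. The number $N$ is the same for both graphs, so by \eqref{eq:deg} the degree of a vertex determines its class, and $\theta$ respects the five classes. Let $\theta(p_{\ell i})=p_{\ell'i'}$. Counting neighbors in $P$ gives $m_{\ell,\tau^{\eta_\ell}(i)}=m_{\ell',\tau^{\eta'_{\ell'}}(i')}$. Since $m$ is injective and $\tau^2=\mathrm{id}$, we get $\ell'=\ell$ and $i'=\sigma_\ell(i)$ with $\sigma_\ell=\tau^{\eta_\ell+\eta'_\ell}$.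

The vertices $p_{\ell i}$ and $o_{\ell'\alpha}$ have exactly $\alpha^{-1}(i)\ge1$ common neighbors if $\ell=\ell'$, and none otherwise. Fix $\ell$. The vertex $\theta(o_{\ell,\mathrm{id}})$ is an order vertex with exactly $i\ge1$ neighbors in common with $\theta(p_{\ell i})=p_{\ell,\sigma_\ell(i)}$. So it is $o_{\ell\beta}$ for some $\beta\in\mathrm{Alt}_k$, and $\beta^{-1}(\sigma_\ell(i))=i$ for all $i$. Thus $\sigma_\ell=\beta$ is even, which forces $\eta_\ell=\eta'_\ell$. This holds for every $\ell$, so $\eta=\eta'$, and Theorem~\ref{thm:all} is proved. \qed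

\section{Large genus}\label{sec:large}

The examples above rest on a shortage of states. When $2^g\ge|E|$ there is no shortage: a single $g$-tuple can place every element in an atom of its own, and then one monomial of $\mathcal T^{(g)}$ lists the entire rank function.

\begin{proof}[Proof of Theorem~\ref{thm:complete}]
Each tuple contributes a monomial with coefficient $1$, so there is no cancellation, and a monomial occurs in $\mathcal T^{(g)}$ if and only if some tuple produces it. For $b=\emptyset$ we have $b(A)=\emptyset$, so the exponent of $u_\emptyset$ in every monomial is the rank $r$ of the matroid. Hence $M$ and $M'$ have the same rank $r$, and the exponents of $u_b$ and $v_b$ in the monomial of a tuple $A$ determine $\rho(b(A))$ and $|b(A)|$ by the same rule in both matroids.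

Since $|E|\le2^g$, there is an injection $\epsilon:E\to\{0,1\}^g$. Let $A_a=\{e:\epsilon(e)_a=1\}$. Then $e\in A^{\epsilon(e)}$, so all atoms of $A$ have at most one element. The monomial of $A$ is also produced by a tuple $A'$ in the ground set $E'$ of $M'$, and then $|b(A')|=|b(A)|$ and $\rho'(b(A'))=\rho(b(A))$ for all $b$. Taking $b=\{\varepsilon\}$ gives $|A'^{\,\varepsilon}|=|A^\varepsilon|\le1$. The atoms cover the ground sets, so sending the element of each nonempty $A^\varepsilon$ to the element of $A'^{\,\varepsilon}$ defines a bijection $\varphi:E\to E'$ with $\varphi(b(A))=b(A')$. Every $Y\subseteq E$ equals $b(A)$ for $b=\epsilon(Y)$, so $\varphi$ preserves the rank of every subset.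
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:growth}]
For $n\ge2$ the number $g=\lceil\log_2n\rceil$ satisfies $g\ge1$ and $n\le2^g$, so the upper bound follows from Theorem~\ref{thm:complete}.

Fix $g$. We show that $g(n)>g$ for all large $n$. Theorem~\ref{thm:all} gives $3$-connected graphs with non-isomorphic cycle matroids $M,M'$ and $\mathcal T^{(g)}(M)=\mathcal T^{(g)}(M')$. Setting all variables equal to $1$ gives $2^{g|E|}$, so both have the same number $n_0$ of elements. Let $n\ge n_0$.

First we pass from $n_0$ to $n$ elements. Attach $n-n_0$ pendant edges to each graph. The new cycle matroids are $M_n=M\oplus L$ and $M'_n=M'\oplus L$, where $L$ is the matroid on $n-n_0$ elements in which all sets are independent and $\oplus$ is the direct sum, in which the ground sets are disjoint and the ranks of the two parts of a set are added. Sizes and ranks add over the two parts, and Boolean combinations restrict to them by \eqref{eq:restrict}, so $\mathcal T^{(g)}(M\oplus L)=\mathcal T^{(g)}(M)\,\mathcal T^{(g)}(L)$. Hence $\mathcal T^{(g)}(M_n)=\mathcal T^{(g)}(M'_n)$. Every edge of a $3$-connected graph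 lies on a cycle and a pendant edge does not, so the elements of $L$ are exactly the elements of $M_n$, and of $M'_n$, that lie in no circuit. An isomorphism $M_n\to M'_n$ would therefore restrict to an isomorphism $M\to M'$. So $M_n\not\cong M'_n$.

Second, we pass to a smaller genus $g'<g$. For $b'\subseteq\{0,1\}^{g'}$ let $b=b'\times\{0,1\}^{g-g'}$; then $b(A_1,\dots,A_g)=b'(A_1,\dots,A_{g'})$. Keep the variables $u_b,v_b$ for the sets $b$ of this form and set all others equal to $1$. The summand no longer depends on $A_{g'+1},\dots,A_g$, so $\mathcal T^{(g)}$ becomes $2^{n(g-g')}\mathcal T^{(g')}$ for a matroid on $n$ elements. Hence $\mathcal T^{(g')}(M_n)=\mathcal T^{(g')}(M'_n)$ for all $g'\le g$, and $g(n)>g$ for all $n\ge n_0$.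
\end{proof}

\begin{thebibliography}{1}
\bibitem{MOSS} Tsuyoshi Miezaki, Manabu Oura, Tadashi Sakuma, Hidehiro Shinohara, \emph{The Tutte polynomials of genus $g$}, arXiv:2402.06845 (2024).
\end{thebibliography}
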